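\title{Fibers of infinite genus in open handlebodies}

\begin{abstract}
Let $V_g$ be the interior of the genus $g$ handlebody. We show that $V_2$ does not fiber over the circle with fiber the blooming Cantor tree surface $\Sigma_\infty$. More precisely, the only connected surface of infinite genus that is a fiber of $V_2$ is the Loch Ness monster, and $V_g$ fibers with fiber $\Sigma_\infty$ if and only if $g\ge 3$. For $g\ge3$ every primitive cohomology class is dual to uncountably many such fibrations with pairwise non-conjugate monodromies. The obstruction is that the radical of the intersection form of a fiber of $V_2$ is an ideal of $\mathbb Z[t^{\pm1}]$. The examples are built by gluing disks along the wandering arcs of Denjoy homeomorphisms.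
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $V_g$ be the interior of the compact orientable handlebody of genus $g$; its fundamental group is the free group $F_g$. A \emph{fibration} of a $3$-manifold $M$ over the circle is a locally trivial fiber bundle $p\colon M\to\mathbb S^1=\mathbb R/\mathbb Z$. All fibers are homeomorphic to one surface $\Sigma$, and the bundle is isomorphic to the \emph{mapping torus}
\[
M_f=(\Sigma\times\mathbb R)/\mathbb Z\longrightarrow\mathbb R/\mathbb Z,\qquad [x,s]\longmapsto s,
\]
of a homeomorphism $f$ of $\Sigma$, where the generator of $\mathbb Z$ acts by $(x,s)\mapsto(f(x),s-1)$. The \emph{monodromy} $f$ is determined up to isotopy and conjugation, so it defines a conjugacy class in the group $\mathrm{Map}(\Sigma)$ of isotopy classes of homeomorphisms of $\Sigma$. If $\Sigma$ is connected, the homotopy sequence of the bundle reads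
\begin{equation}\label{eq:ses}
1\longrightarrow\pi_1(\Sigma)\longrightarrow\pi_1(M)\xrightarrow{\ \varphi\ }\mathbb Z\longrightarrow1,\qquad \varphi=p_*.
\end{equation}
A class in $H^1(M;\mathbb Z)=\mathrm{Hom}(\pi_1(M),\mathbb Z)$ is \emph{primitive} if it is nonzero and not a multiple $k\omega$ with $k\ge2$, that is, if it is a surjective homomorphism. So $\varphi$ is primitive, and we say that $p$ is \emph{dual} to $\varphi$.

Which connected surfaces are fibers of $V_g$? By \eqref{eq:ses}, $V_0$ has no connected fiber, and a connected fiber of $V_1=\mathbb R^2\times\mathbb S^1$ is simply connected. For $g\ge2$ the kernel of a surjection $F_g\to\mathbb Z$ is free of infinite rank (Section~\ref{sec:obstruction}), so the fiber is a non-compact surface with infinitely generated fundamental group. Such surfaces are classified by their genus, their space of ends, and the set of ends accumulated by genus; these notions are recalled in Section~\ref{sec:background}. Three surfaces matter here.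
\begin{itemize}
\item The \emph{Cantor tree surface} $\Sigma_0$ is the sphere minus a Cantor set.
\item The \emph{Loch Ness monster} is the connected orientable surface without boundary of infinite genus with one end.
\item The \emph{blooming Cantor tree surface} $\Sigma_\infty$ is the connected orientable surface without boundary of infinite genus whose space of ends is a Cantor set, with every end accumulated by genus.
\end{itemize}
Two results are known; we do not use them. Every primitive class in $H^1(V_2;\mathbb Z)$ is dual to uncountably many fibrations of $V_2$ with fiber $\Sigma_0$ and pairwise non-conjugate monodromies in $\mathrm{Map}(\Sigma_0)$. And $V_4$ admits uncountably many fibrations with fiber $\Sigma_\infty$ and pairwise non-conjugate monodromies. This paper answers the following question from \cite{HLV}.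

\medskip
\noindent\textbf{Question.} \emph{Is there a fibration of $V_2$ over the circle whose fibers are homeomorphic to $\Sigma_\infty$?}
\medskip

The sequence \eqref{eq:ses} gives no obstruction at the level of groups: $\pi_1(\Sigma_0)$ and $\pi_1(\Sigma_\infty)$ are both free of countably infinite rank. Since $\Sigma_0$ is a fiber of $V_2$ in so many ways, one might guess that the answer is yes. It is no.

\begin{theorem}\label{thm:A}
Let $M$ be a connected orientable $3$-manifold without boundary with $\pi_1(M)\cong F_2$, for example $M=V_2$, and let $p\colon M\to\mathbb S^1$ be a fiber bundle with connected fiber a surface $\Sigma$. Then either $\Sigma$ has finite genus, or $\Sigma$ has infinite genus and exactly one end. In particular $\Sigma\not\cong\Sigma_\infty$.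
\end{theorem}

The second theorem shows that this is sharp, both in the fiber and in the genus of the handlebody.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] A connected surface of infinite genus is a fiber of some fibration $V_2\to\mathbb S^1$ if and only if it is the Loch Ness monster.
\item[(2)] $V_g$ fibers over $\mathbb S^1$ with fiber $\Sigma_\infty$ if and only if $g\ge3$. For $g\ge3$, every primitive class in $H^1(V_g;\mathbb Z)$ is dual to uncountably many such fibrations with pairwise non-conjugate monodromies in $\mathrm{Map}(\Sigma_\infty)$.
\end{enumerate}
\end{theorem}

Our group $\mathrm{Map}(\Sigma)$ includes orientation-reversing classes, so non-conjugacy also holds in the subgroup of orientation-preserving classes. We do not classify the fibers of $V_2$ of finite genus.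

Theorem~\ref{thm:A} is proved in Section~\ref{sec:obstruction}, independently of everything after it. What the group $\pi_1(\Sigma)$ does not see is the intersection form on $H_1(\Sigma;\mathbb Z)$ together with the action of the monodromy. That action makes $H_1(\Sigma;\mathbb Z)$ a free $\mathbb Z[t^{\pm1}]$-module of rank one, and a module of rank one has room for many ends or for infinite genus, but not for both. Sections~\ref{sec:denjoy}--\ref{sec:lochness} construct the fibrations of Theorem~\ref{thm:B}. All three surfaces above are assembled from the same block, a disk minus a Cantor subset of its boundary; only the gluing pattern changes.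

\section{Isotopies, ends, genus and intersection numbers}\label{sec:background}

Surfaces are Hausdorff, second countable and, unless we say otherwise, without boundary.

\subsection*{Isotopies}
An \emph{isotopy} of a manifold $Y$ without boundary is a continuous map $(y,u)\mapsto k_u(y)$ from $Y\times[0,1]$ to $Y$ with each $k_u$ a homeomorphism. Its \emph{track} $(y,u)\mapsto(k_u(y),u)$ is a homeomorphism of $Y\times[0,1]$: extended to $Y\times\mathbb R$ by $k_0$ for $u<0$ and $k_1$ for $u>1$, it is a continuous bijection of a manifold, hence open by invariance of domain.

\subsection*{Ends}
Let $\Sigma$ be a connected surface. An \emph{exhaustion} is a sequence of compact sets $K_N$ with $K_N\subset\operatorname{int}K_{N+1}$ and $\bigcup_NK_N=\Sigma$; one may take the $K_N$ to be compact subsurfaces with boundary. A subset of $\Sigma$ is \emph{unbounded} if its closure is not compact. Each $\Sigma\setminus K_N$ has finitely many unbounded components, and $\mathrm{Ends}(\Sigma)$ is the inverse limit of these finite discrete sets under inclusion. It is a compact metrizable space, independent of the exhaustion, and non-empty exactly when $\Sigma$ is not compact. An end $e$ is thus a nested sequence $U_0\supset U_1\supset\cdots$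 of unbounded components, and a sequence $x_j\in\Sigma$ \emph{converges to $e$} if for every $N$ we have $x_j\in U_N$ for all large $j$. A homeomorphism $f\colon\Sigma\to\Sigma'$ induces a homeomorphism $f_*$ of the spaces of ends, characterized by $f(x_j)\to f_*(e)$ whenever $x_j\to e$.

Isotopic homeomorphisms induce the same map on ends. Indeed, let $k_u$ be an isotopy. The set $K'$ of points $x$ with $k_u(x)\in K_N$ for some $u$ is compact, because the track is a homeomorphism. For $x\notin K'$ the path $u\mapsto k_u(x)$ misses $K_N$, so $k_0(x)$ and $k_1(x)$ lie in one component of $\Sigma\setminus K_N$. Apply this to a sequence converging to an end.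

\subsection*{Genus and the classification}
The \emph{genus} of an orientable surface, or of an open subset of one, is the supremum of the genera of its compact subsurfaces. Two simple closed curves that meet in exactly one point and cross there have a neighborhood that is a one-holed torus, so an open set containing them has positive genus. An end $e=(U_N)$ is \emph{accumulated by genus} if every $U_N$ has infinite genus. It suffices that every $U_N$ have positive genus: a compact subsurface of positive genus in $U_N$ lies in some $K_{N'}$, the set $U_{N'}\subset U_N$ contains another one disjoint from it, and so on. Let $\mathrm{Ends}_\infty(\Sigma)$ be the set of ends accumulated by genus; it is non-empty exactly when the genus is infinite. The \emph{Ker\'ekj\'art\'o--Richards classification} says that two connected orientable surfaces are homeomorphic if and only if they have the same genus and their pairs $(\mathrm{Ends},\mathrm{Ends}_\infty)$ are homeomorphic. So the three surfaces of the introduction are well defined.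

\subsection*{Intersection numbers}
Let $\Sigma$ be oriented, with a smooth structure. The \emph{intersection form} $\langle\cdot,\cdot\rangle$ on $H_1(\Sigma;\mathbb Z)$ counts with signs the crossings of transverse representatives. It is bilinear and skew, and a homeomorphism of a connected surface preserves it up to one global sign. A compact subsurface of genus $h$ carries classes $a_1,b_1,\dots,a_h,b_h$ whose Gram matrix is the standard symplectic matrix, of rank $2h$.

Let $\ell\colon\mathbb R\to\Sigma$ be a proper immersion. Counting crossings with $\ell$ defines a homomorphism $H_1(\Sigma;\mathbb Z)\to\mathbb Z$. To see this, let $z$ be a null-homologous cycle transverse to $\ell$. It is null-homologous in the interior of some compact subsurface $K$ whose boundary is transverse to $\ell$. By properness, $\ell$ meets $K$ in finitely many arcs with endpoints on $\partial K$, and the count is the value of the pairing $H_1(K)\times H_1(K,\partial K)\to\mathbb Z$ on $[z]=0$ and these arcs.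

\subsection*{Nielsen moves}
A basis $y_1,\dots,y_g$ of $F_g$ is turned into another basis by permuting it, by inverting one $y_i$, or by replacing $y_i$ by $y_iy_j$ with $j\ne i$. If $\varphi\colon F_g\to\mathbb Z$ is onto, the integers $\varphi(y_i)$ have greatest common divisor $1$, and the moves permute them, change a sign, or add one to another. By the Euclidean algorithm, a sequence of moves produces a basis on which $\varphi$ takes the values $0,\dots,0,1$.

\section{The radical of the intersection form}\label{sec:obstruction}

Let $M$, $p$, $\Sigma$ be as in Theorem~\ref{thm:A}, with monodromy $f$. The fiber is orientable, because $\Sigma\times(0,1)$ embeds as an open subset of $M$; fix an orientation. Let $\Lambda=\mathbb Z[t^{\pm1}]$.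

\begin{lemma}\label{lem:module}
There is an isomorphism $H_1(\Sigma;\mathbb Z)\cong\Lambda$ under which multiplication by $t$ is $f_*$ or $f_*^{-1}$. In particular $\Sigma$ is not compact.
\end{lemma}

\begin{proof}
Choose a basis $x,t$ of $F_2=\pi_1(M)$ with $\varphi(x)=0$ and $\varphi(t)=1$, where $\varphi$ is as in \eqref{eq:ses}. The cover of the wedge of two circles with group $\ker\varphi$ is a line with a loop attached at each integer, so $\pi_1(\Sigma)=\ker\varphi$ is free on the elements $x_k=t^kxt^{-k}$, $k\in\mathbb Z$. Hence $H_1(\Sigma;\mathbb Z)$ is free abelian on the classes $[x_k]$, and conjugation by $t$ sends $[x_k]$ to $[x_{k+1}]$. The isomorphism is $[x_k]\mapsto t^k$.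

The cover of $M=M_f$ with group $\ker\varphi$ is $\Sigma\times\mathbb R$, and the action of its deck group $F_2/\ker\varphi$ on $H_1(\Sigma\times\mathbb R)=(\ker\varphi)^{\mathrm{ab}}$ is the conjugation action. The element $t$ generates the deck group, so it acts as $(y,s)\mapsto(f(y),s-1)$ or as the inverse map, and therefore as $f_*^{\pm1}$ on $H_1(\Sigma;\mathbb Z)$. Finally, a compact surface has finitely generated homology.
\end{proof}

The \emph{radical} of the intersection form is
\[
R=\{u\in H_1(\Sigma;\mathbb Z):\langle u,v\rangle=0\text{ for all }v\}.
\]
Since $\langle f_*u,f_*v\rangle=\pm\langle u,v\rangle$ with a fixed sign, $f_*R=R$. So $R$ is a subgroup of $\Lambda$ invariant under $t^{\pm1}$: an ideal. This is a strong constraint, because one element of $R$ brings all its translates. Suppose, for example, that $[x_2]-[x_0]\in R$. Then $[x_{k+2}]-[x_k]\in R$ for all $k$, so $\langle[x_k],[x_l]\rangle$ depends only on the parities of $k$ and $l$. Every Gram matrix then has rank at most $2$, and $\Sigma$ has genus at most $1$. The general case is the same, except that one works over $\mathbb Q$: the quotient $\Lambda/(2t-1)\cong\mathbb Z[\tfrac12]$ is not finitely generated, but it has rank one.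

\begin{lemma}\label{lem:finite}
If $R\ne0$, then $\Sigma$ has finite genus.
\end{lemma}

\begin{proof}
Take $0\ne q\in R$ and let $d$ be the difference between the highest and lowest exponents of $q$. After multiplying by a power of $t$, $q$ is a polynomial of degree $d$ with $q(0)\neq0$. Then $t$ is invertible in $\mathbb Q[t]/(q)$, so $\mathbb Q[t^{\pm1}]/(q)\cong\mathbb Q[t]/(q)$ has dimension $d$. Since $R\supset q\Lambda$, the space $(\Lambda/R)\otimes\mathbb Q$ is a quotient of it and has dimension at most $d$. The intersection form descends to $\Lambda/R$ and extends to $(\Lambda/R)\otimes\mathbb Q$, so every Gram matrix of classes in $H_1(\Sigma;\mathbb Z)$ has rank at most $d$. A compact subsurface of genus $h$ gives a Gram matrix of rank $2h$. Hence the genus of $\Sigma$ is at most $d/2$.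
\end{proof}

It remains to find a nonzero element of $R$. A multicurve that cuts the surface in two has zero intersection number with every closed curve. It may well be null-homologous, but not if there is an end on each side.

\begin{lemma}\label{lem:twoends}
If a connected oriented surface $\Sigma$ has at least two ends, then the radical $R$ of its intersection form is nonzero.
\end{lemma}

\begin{proof}
Take an exhaustion by compact subsurfaces and ends $e=(U_N)$ and $e'=(U_N')$ with $e\neq e'$. Fix $N$ with $U_N\ne U'_N$ and write $K=K_N$, $U=U_N$. Each boundary circle of $K$ has $K$ on one side and a single component of $\Sigma\setminus K$ on the other. Let $\partial U$ be the union of the circles facing $U$, oriented as the boundary of $\overline U$, and let $c=[\partial U]\in H_1(\Sigma;\mathbb Z)$. A curve crossing $\partial U$ transversally either enters or leaves $U$; all entering crossings have one sign and all leaving crossings have the other.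

A closed curve enters $U$ as often as it leaves, and closed curves generate $H_1(\Sigma;\mathbb Z)$. So $c\in R$.

Choose points $y_n\in U_n$ and join $y_n$ to $y_{n+1}$ by a path in $U_n$. The concatenation is a proper ray that eventually stays in $U$. Build in the same way a ray from the sets $U'_n$; it eventually stays in $U'_N$, outside $\overline U$. Join the initial points by a path and perturb to a proper immersion $\ell\colon\mathbb R\to\Sigma$ transverse to $\partial U$, with $\ell(s)\notin\overline U$ for $s\ll0$ and $\ell(s)\in U$ for $s\gg0$. It enters $U$ once more than it leaves, so the homomorphism $H_1(\Sigma;\mathbb Z)\to\mathbb Z$ defined by $\ell$ takes the value $\pm1$ on $c$. Thus $c\neq0$.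
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Suppose that $\Sigma$ has infinite genus. Then $R=0$ by Lemma~\ref{lem:finite}, so $\Sigma$ has at most one end by Lemma~\ref{lem:twoends}, and at least one end because it is not compact. The surface $\Sigma_\infty$ has infinite genus and infinitely many ends, so it does not occur.
\end{proof}

\begin{proof}[Proof of the ``only if'' parts of Theorem~\ref{thm:B}]
In (1), the fiber is orientable, has infinite genus and has one end by Theorem~\ref{thm:A}, so it is the Loch Ness monster. In (2), the case $g=2$ is Theorem~\ref{thm:A}, and for $g\le1$ we saw in the introduction that a connected fiber of $V_g$ is simply connected, which $\Sigma_\infty$ is not.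
\end{proof}

\begin{remark}\label{rem:rank}
Orientability of $M$ provides the intersection form, and connectedness of the fiber provides \eqref{eq:ses}. The hypothesis $\pi_1(M)\cong F_2$ is used only to make the module cyclic. For $\pi_1(M)\cong F_g$, a basis $x_1,\dots,x_{g-1},t$ with $\varphi(x_i)=0$ and $\varphi(t)=1$ gives a cover that is a line with $g-1$ loops at each integer, and $H_1(\Sigma;\mathbb Z)\cong\Lambda^{g-1}$. Lemma~\ref{lem:twoends} still holds, but for $g\ge3$ a nonzero submodule such as $\Lambda\oplus0\subset\Lambda^2$ can have a quotient of infinite rank over $\mathbb Z$, and the proof of Lemma~\ref{lem:finite} breaks down.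
\end{remark}

\section{Denjoy disks}\label{sec:denjoy}

The manifold $V_{m+1}$ is a union of $m+1$ open solid tori glued along open disks in their boundaries. A solid torus is the mapping torus of the cone on an orientation-preserving homeomorphism $r$ of the circle. For the fibrations of the pieces to fit together, each gluing region must itself be a mapping torus, that of $r$ on an invariant open subset of the circle. The orbit of an arc $A$ that returns to itself sweeps out an annulus. If instead the arcs $r^n(A)$ are pairwise disjoint, the orbit sweeps out $A\times\mathbb R$, a plane. So we want a wandering arc, and we want its orbit to be dense: the leftover set is then totally disconnected, and its points are the candidates for the ends of the fiber. The Denjoy construction provides this.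

\subsection*{The block}
Fix an irrational number $\theta$ and write $\{y\}$ for the fractional part of $y$. We blow up each point $n\theta\in\mathbb R/\mathbb Z$ to an arc. Choose $\ell_n>0$ with $\sum_{n\in\mathbb Z}\ell_n=1$ and put $\lambda(x)=x+\sum_{\{n\theta\}<x}\ell_n$ for $x\in[0,1]$. This function is strictly increasing from $0$ to $2$, jumps by $\ell_n$ just after $\{n\theta\}$, and is continuous elsewhere. So the circle $\Gamma=\mathbb R/2\mathbb Z$ is the disjoint union of the closed arcs $\bar A_n=[\lambda(\{n\theta\}),\lambda(\{n\theta\})+\ell_n]$ and the points $\lambda(x)$ with $x\in[0,1)$ not of the form $\{n\theta\}$. Let $\kappa\colon\Gamma\to\mathbb R/\mathbb Z$ send $\bar A_n$ to $n\theta$ and $\lambda(x)$ to $x$; it is monotone and onto, hence continuous. Let $r\colon\Gamma\to\Gamma$ map $\bar A_n$ onto $\bar A_{n+1}$ by the increasing affine map and send each remaining point $\lambda(x)$ to $\lambda(\{x+\theta\})$. It is a bijection preserving the cyclic order, hence an orientation-preserving homeomorphism. With $A_n=\operatorname{int}\bar A_n$ we have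
\[
\kappa\circ r=\kappa+\theta,\qquad r(A_n)=A_{n+1}.
\]

The union $\bigcup_nA_n$ is dense in $\Gamma$. Indeed, an open arc either lies in one fiber of $\kappa$, hence in some $A_n$, or contains two points with distinct images; then some $n\theta$ lies strictly between these images, and $A_n$ lies between the two points. The set $C=\Gamma\setminus\bigcup_nA_n$ is therefore compact with empty interior. It has no isolated point, since such a point would be a common endpoint of two of the disjoint arcs $\bar A_n$, or both endpoints of one. So $C$ is a Cantor set, and $r(C)=C$.

Identify $\Gamma$ with the boundary of a round closed disk $D$ centered at $0$, and let $\hat r(sz)=s\,r(z)$, for $z\in\Gamma$ and $s\in[0,1]$, be the cone on $r$. The \emph{block} is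
\[
P=D\setminus C=\operatorname{int}D\cup\bigcup_nA_n,
\]
a surface with boundary, invariant under $\hat r$, whose boundary \emph{lines} $A_n$ form a single free orbit.

For an open arc $J\subset\Gamma$ with distinct endpoints, let $\Delta_J$ be the intersection of $D$ with the open half-plane that contains $J$ and is bounded by the line through the endpoints of $J$. It is convex and open in $D$, and $\Delta_J\cap\Gamma=J$. Its closure is the convex hull of $\bar J$, so its diameter is at most the length of $J$. Disjoint arcs $J,J'$ have disjoint segments, because $\bar J'$, and so its hull, lies in the closed half-plane complementary to that of $J$.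

\subsection*{Gluing blocks}
Take finitely many blocks and identify their boundary lines in pairs by homeomorphisms. The result $S$ is a surface without boundary. A point on a glued line has a basis of neighborhoods $\Delta_a\cup\Delta_{a'}$, where $a$ and $a'$ are small identified arcs around it; each such set is a union of two half-planes along their boundary lines, hence a plane. These neighborhoods separate the point from interior points of blocks (take the arcs short) and from other points on lines (take the arcs disjoint), so $S$ is Hausdorff. Each block is closed in $S$. If the blocks are oriented and the identifications reverse the boundary orientations, $S$ is oriented.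

\begin{lemma}\label{lem:susp}
Let $m\ge1$ and let $F(z,i)=(\hat r(z),i+1)$ on $D\times\mathbb Z/m$. The mapping torus $X$ of $F$ is a compact solid torus. For $j\in\mathbb Z/m$ let $E_j\subset\partial X$ be the mapping torus of $F$ on $\bigcup_nA_n\times\{j+n\}$. The $E_j$ are disjoint open subsets of $\partial X$, each homeomorphic to $\mathbb R^2$, and the mapping torus of $F$ on $P\times\mathbb Z/m$ is $\operatorname{int}X\cup\bigcup_jE_j$.
\end{lemma}

\begin{proof}
The group $\mathbb Z$ permutes the components of $D\times\mathbb Z/m\times\mathbb R$ transitively with stabilizer $m\mathbb Z$, so $X=(D\times\mathbb R)/m\mathbb Z$ is homeomorphic to the mapping torus of $\hat r^{\,m}$. The orientation-preserving homeomorphism $r^m$ of $\Gamma$ is isotopic to the identity (take convex combinations of a lift with the identity of $\mathbb R$). Coning the isotopy shows that $\hat r^{\,m}$ is isotopic to the identity, so $X\cong D\times\mathbb S^1$.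

The map $F$ sends the line $A_n\times\{i\}$ to $A_{n+1}\times\{i+1\}$. So $j=i-n$ is constant on orbits, and $\mathbb Z$ permutes the lines $A_n\times\{j+n\}$, $n\in\mathbb Z$, simply transitively. Therefore $E_j\cong A_0\times\mathbb R\cong\mathbb R^2$. These sets are open and disjoint, and together they are the mapping torus of $F$ on $\partial P\times\mathbb Z/m$.
\end{proof}

\begin{example}[the double]\label{ex:double}
Take two copies $P^+,P^-$ of $P$ and glue $A_n\subset P^+$ to $A_n\subset P^-$ by the identity, for all $n$. The double of $D$ is a sphere, so the result is $S=\mathbb S^2\setminus C\cong\Sigma_0$. Let $f$ be $\hat r$ on each copy. By Lemma~\ref{lem:susp} with $m=1$, the mapping torus $M_f$ consists of two open solid tori, each with a plane $E$ of its boundary added, glued along $E$. If $E$ were the interior of a closed disk in the boundary torus, $M_f$ would be the interior of the boundary connected sum of two solid tori, which is $V_2$. But $E$ is a strip that winds densely around the torus. Lemma~\ref{lem:glue} shows that this makes no difference, so $M_f\cong V_2$ with fiber $\Sigma_0$. Here the intersection form vanishes and $R=\Lambda$.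
\end{example}

\section{Gluing solid tori along planes}\label{sec:glue}

A plane $E\subset\partial X$ cannot in general be moved onto the interior of a closed disk by a homeomorphism of $\partial X$; it may be dense. But the rest of $\partial X$ has been deleted, so we only need homeomorphisms of the levels of a collar, and these need to converge only over $E$ as the level approaches the boundary. We exhaust $E$ by closed disks and straighten one disk at a time. Three facts about surfaces are used.
\begin{itemize}
\item[(D1)] In a connected surface, any $m$ disjoint closed disks can be carried onto any other $m$ disjoint closed disks, in a prescribed order, by an isotopy starting at the identity.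
\item[(D2)] (Annulus theorem in dimension two.) If $B\subset\operatorname{int}B'$ are closed disks in a surface, then $B'\setminus\operatorname{int}B$ is a closed annulus.
\item[(D3)] (Kneser.) An orientation-preserving homeomorphism of $\mathbb R^2$ is isotopic to the identity.
\end{itemize}
From (D2) we get a \emph{sliding isotopy}. Let $B,Q,Y,Z$ be closed disks, each in the interior of the next. Then $Z\setminus\operatorname{int}B$ is a stack of three annuli, so it is homeomorphic to $\mathbb S^1\times[0,3]$ with $\partial B,\partial Q,\partial Y,\partial Z$ at levels $0,1,2,3$. An isotopy of $[0,3]$ fixing the endpoints and moving $2$ to $1$ gives an isotopy of the surface that starts at the identity, fixes $B$ and the complement of $Z$ pointwise, and carries $Y$ to $Q$. The isotopy of inverses carries $Q$ to $Y$.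

\begin{lemma}\label{lem:straight}
Let $X$ be a compact $3$-manifold with connected boundary. Let $E_1,\dots,E_m\subset\partial X$ be disjoint open subsets, each homeomorphic to $\mathbb R^2$, and let $B_1,\dots,B_m\subset\partial X$ be disjoint closed disks. Then there is a homeomorphism
\[
\Phi\colon\operatorname{int}X\cup\bigcup_jE_j\longrightarrow\operatorname{int}X\cup\bigcup_j\operatorname{int}B_j
\]
that takes $E_j$ to $\operatorname{int}B_j$, is the identity off a collar of $\partial X$, and preserves orientation if $X$ is oriented.
\end{lemma}

\begin{proof}
Parametrize $E_j$ by $\mathbb R^2$ and $B_j$ by the unit disk. Let $E_j^k$ and $B_j^k$, $k\ge1$, be the concentric round disks of radii $k$ and $k/(k+1)$. We construct homeomorphisms $\psi_k$ of $\partial X$ with $\psi_k(E_j^k)=B_j^k$ for all $j$, an isotopy from the identity to $\psi_1$, and isotopies from $\psi_k$ to $\psi_{k+1}$ that are constant on $\bigcup_jE_j^k$.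

The map $\psi_1$ and its isotopy come from (D1); this is where $\partial X$ must be connected. Given $\psi_k$, put $Y_j=\psi_k(E_j^{k+1})$ and $Z_j=\psi_k(E_j^{k+2})$. The $Z_j$ are disjoint, and $B_j^k\subset\operatorname{int}Y_j$. By compactness, a round disk $Q_j$ slightly larger than $B_j^k$ lies in $\operatorname{int}Y_j\cap\operatorname{int}B_j^{k+1}$. Slide $Y_j$ to $Q_j$ using the disks $B_j^k,Q_j,Y_j,Z_j$, for all $j$ at once. Then slide $Q_j$ to $B_j^{k+1}$ using the disks $B_j^k,Q_j,B_j^{k+1},B_j^{k+2}$, for all $j$ at once; the $B_j^{k+2}$ are disjoint. The concatenated isotopy fixes $\bigcup_jB_j^k$ pointwise and carries $Y_j$ to $B_j^{k+1}$. Composing it with $\psi_k$ gives $\psi_{k+1}$ and the required isotopy.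

Concatenate all these isotopies to a family $G_s$, $s\in(0,1]$, with $G_1=\mathrm{id}$ and $G_{1/(k+1)}=\psi_k$. Then $G_s=\psi_k$ on $\bigcup_jE_j^k$ for all $s\le1/(k+1)$. Let $\psi_\infty$ be the map on $\bigcup_jE_j$ equal to $\psi_k$ on $\bigcup_j E_j^k$. It is an increasing union of bijections $E_j^k\to B_j^k$, hence a bijection taking $E_j$ to $\operatorname{int}B_j$.

Take a collar $\partial X\times[0,2]$ with $\partial X$ at level $0$. Put $\Phi(x,s)=(G_s(x),s)$ for $0<s\le1$, put $\Phi(x,0)=(\psi_\infty(x),0)$ for $x\in\bigcup_jE_j$, and let $\Phi$ be the identity elsewhere. Then $\Phi$ is a bijection, and it is a homeomorphism of $\operatorname{int}X$ because tracks of isotopies are homeomorphisms. On the open set $\operatorname{int}E_j^k\times[0,\frac1{k+1})$ it equals $\psi_k\times\mathrm{id}$, a homeomorphism onto the open set $\operatorname{int}B_j^k\times[0,\frac1{k+1})$. So $\Phi$ is a bijective local homeomorphism. It preserves orientation because it is the identity on a non-empty open subset of each component of $\operatorname{int}X$.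
\end{proof}

After straightening, the gluing maps are homeomorphisms between open disks that need not extend to the closed disks. The next proof removes this second difficulty by undoing the gluing map in a neighborhood that thins out toward the edge of the disk.

\begin{lemma}\label{lem:glue}
Let $X_0,\dots,X_m$ be oriented compact solid tori. Let $E_1,\dots,E_m\subset\partial X_0$ be disjoint open subsets homeomorphic to $\mathbb R^2$, let $E_j'\subset\partial X_j$ be open and homeomorphic to $\mathbb R^2$, and let $h_j\colon E_j\to E_j'$ be homeomorphisms reversing the boundary orientations. Then
\[
\Big(\operatorname{int}X_0\cup\bigcup_jE_j\Big)\cup_{h_1,\dots,h_m}\bigsqcup_{j=1}^m\big(\operatorname{int}X_j\cup E_j'\big)\ \cong\ V_{m+1}.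
\]
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:straight}, applied to each $X_j$, we may assume that $E_j=\operatorname{int}B_j$ and $E_j'=\operatorname{int}B_j'$ for closed disks, with the $B_j$ disjoint; the new gluing maps still reverse orientation. Write $T=\operatorname{int}X_0\cup\bigcup_i\operatorname{int}B_i$.

We claim that the glued space does not change if one $h_j$ is replaced by another orientation-reversing homeomorphism $h_j'$. Put $k=h_j^{-1}h_j'$, an orientation-preserving homeomorphism of $\operatorname{int}B_j\cong\mathbb R^2$. It suffices to find a homeomorphism $\Psi$ of $T$ equal to $k$ on $\operatorname{int}B_j$ and to the identity on the other $\operatorname{int}B_i$: together with the identity on the remaining pieces, it sends the pair of points $x$, $h_j'(x)$ to the pair $k(x)$, $h_j(k(x))$, and so induces a homeomorphism of the glued spaces.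

By (D3) there is an isotopy $k_u$ with $k_0=k$ and $k_u=\mathrm{id}$ for $u\ge\frac12$. Parametrize $B_j$ by the unit disk and put $\rho(x)=(1-|x|)/2$. In a collar $\partial X_0\times[0,1]$ let
\[
N=\{(x,s):x\in\operatorname{int}B_j,\ s<\rho(x)\},\qquad N'=\{(x,s):x\in\operatorname{int}B_j,\ s\le\rho(x)/2\}.
\]
The set $N$ is open in $T$. The set $N'$ is closed in $T$, because its closure in $X_0$ adds only $\partial B_j$, which is disjoint from $T$. Identify $N$ with $\operatorname{int}B_j\times[0,1)$ by $(x,s)\mapsto(x,s/\rho(x))$, and let $\Psi$ be the track $(x,u)\mapsto(k_u(x),u)$ on $N$ and the identity on $T\setminus N'$. The two definitions agree on $N\setminus N'$, where $u>\frac12$, and each is a homeomorphism of an open set onto itself. So $\Psi$ is a homeomorphism, and the claim follows.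

We may therefore take $h_j$ to be the restriction of an orientation-reversing homeomorphism $B_j\to B_j'$. The glued space is then the interior of the boundary connected sum $X_0\natural X_1\natural\cdots\natural X_m$, which is the handlebody of genus $m+1$.
\end{proof}

\section{An exhaustion of the block}\label{sec:gaps}

To identify the surfaces that we glue, we need their ends and their genus near each end. Both are read off from an exhaustion of $P$ by convex sets. For $N\ge0$ and $|n|\le N$ choose compact arcs $a_n^N\subset A_n$ of positive length with $a_n^N\subset\operatorname{int}a_n^{N+1}$ and $\bigcup_Na_n^N=A_n$. A \emph{gap of level $N$} is a component of $\Gamma\setminus\bigcup_{|n|\le N}a_n^N$, and $\mathcal G_N$ is the finite set of these open arcs. Put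
\[
Q_N=D\setminus\bigcup_{J\in\mathcal G_N}\Delta_J,\qquad W_J=\Delta_J\setminus C.
\]
The set $Q_N$ is compact and meets $\Gamma$ in $\bigcup_{|n|\le N}a_n^N$, so $Q_N\subset P$ and $P\setminus Q_N$ is the disjoint union of the open sets $W_J$, $J\in\mathcal G_N$. See Figure~\ref{fig:gap}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2]
\fill[gray!25] (100:1) arc (100:130:1) -- (175:1) arc (175:205:1) -- (250:1) arc (250:280:1) -- cycle;
\draw (0,0) circle (1);
\draw (130:1)--(175:1) (205:1)--(250:1) (280:1)--(100:1);
\draw[line width=2.5pt] (100:1) arc (100:130:1) (175:1) arc (175:205:1) (250:1) arc (250:280:1);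
\draw[line width=1.6pt] (-61:1) arc (-61:-49:1) (-21:1) arc (-21:-9:1) (24:1) arc (24:36:1) (64:1) arc (64:76:1);
\draw[thick] (-55:1)--(30:1);
\draw[thick,dashed] (-15:1)--(70:1);
\node at (-55:1.18) {$A_{k_1}$}; \node at (-15:1.18) {$A_{k_2}$};
\node at (30:1.18) {$A_{k_3}$}; \node at (70:1.16) {$A_{k_4}$};
\node at (115:1.17) {$a^1_{-1}$}; \node at (190:1.15) {$a^1_0$}; \node at (265:1.15) {$a^1_1$};
\node at (190:0.45) {$Q_1$}; \node at (10:0.3) {$W_J$};
\end{tikzpicture}
\caption{The disk $D$ with the compact set $Q_1$ (shaded), bounded by three arcs and three chords. The large gap $J$ on the right contains four boundary lines $A_{k_1},\dots,A_{k_4}$ in this order. The chord from $A_{k_1}$ to $A_{k_3}$ and the chord from $A_{k_2}$ to $A_{k_4}$ lie in the convex region $W_J$ and cross once.}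
\label{fig:gap}
\end{figure}

\begin{lemma}\label{lem:gaps}
\begin{enumerate}
\item[(a)] Each $W_J$ is convex.
\item[(b)] The closure of each gap of level $N+1$ lies in a gap of level $N$, and the maximal length of a gap of level $N$ tends to $0$.
\item[(c)] $Q_N$ lies in the interior of $Q_{N+1}$ relative to $P$, and $\bigcup_NQ_N=P$.
\item[(d)] Each gap $J$ contains a point of $C$, and the closure of $W_J$ in $P$ is not compact.
\item[(e)] For each gap $J$ there is a non-empty open interval $I_J\subset\mathbb R/\mathbb Z$ with $\kappa^{-1}(I_J)\subset J$. If $k\theta\in I_J$ then $A_k\subset W_J$, and these lines occur along $J$ in the order of the points $k\theta$ along $I_J$.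
\item[(f)] For $c\in C$ let $J_N(c)$ be the gap of level $N$ containing $c$. The sets $\Delta_{J_N(c)}$ form a neighborhood basis of $c$ in $D$, and $c\mapsto(J_N(c))_N$ is a homeomorphism $C\to\varprojlim\mathcal G_N$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The segment between two points of $W_J$ lies in the convex set $\Delta_J$, and its interior lies in $\operatorname{int}D$, so it misses $C$.

(b) An endpoint of a gap $J'$ of level $N+1$ is an endpoint of some $a_n^{N+1}$, so it lies in no $a_k^N$. Hence the connected set $\bar J'$ misses all arcs of level $N$ and lies in one gap of level $N$. Given $\varepsilon>0$, cut $\Gamma$ into finitely many arcs of length at most $\varepsilon/2$. Each contains in its interior a point of the dense set $\bigcup_nA_n$, and for large $N$ these finitely many points lie in arcs of level $N$. Then no gap of level $N$ has length $\varepsilon$ or more.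

(c) If $\bar J'\subset J$, the convex hull $\overline{\Delta_{J'}}$ of $\bar J'$ lies in the convex set $\Delta_J$. So $Q_N$ misses the closed set $\bigcup_{J'\in\mathcal G_{N+1}}\overline{\Delta_{J'}}$, whose complement lies in $Q_{N+1}$. A point of $A_n$ lies in some $a_n^N$. A point of $\operatorname{int}D$ at distance $\delta$ from $\Gamma$ lies in $Q_N$ once all gaps of level $N$ are shorter than $\delta$.

(d) Let $J$ have level $N$ and start at an endpoint of $a_n^N$. The only arc of level $N$ that meets $\bar A_n$ is $a_n^N$, so $J$ contains the endpoint $c$ of $\bar A_n$ on that side, and $c\in C$. Points of $\Delta_J\cap\operatorname{int}D\subset W_J$ accumulate on $c\notin P$, while a compact subset of $P$ is closed in $D$.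

(e) The arcs $\bar A_k$, $|k|\le N$, are finitely many disjoint closed arcs, so the points of $J$ just beyond $c$ lie in none of them. Such a point lies in $\kappa^{-1}(I)$ for a component $I$ of $\mathbb R/\mathbb Z\setminus\{k\theta:|k|\le N\}$. The set $\kappa^{-1}(I)$ is connected because $\kappa$ is monotone, and it misses the arcs of level $N$, so it lies in $J$. Take $I_J=I$. The statement about order is monotonicity of $\kappa$.

(f) The sets $\Delta_{J_N(c)}$ are open in $D$, contain $c$, and have diameters tending to $0$ by (b). The map is continuous because each $C\cap J$ is open in $C$, and injective because the lengths of gaps tend to $0$. For nested gaps $J_N$, part (b) gives $\bigcap_NJ_N=\bigcap_N\bar J_N\neq\emptyset$, and a point of this set lies in no $a_n^N$, hence in $C$. So the map is a continuous bijection of compact Hausdorff spaces.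
\end{proof}

The chords in Figure~\ref{fig:gap} show how genus can arise. In the double of Example~\ref{ex:double}, each chord closes up with its mirror image to a closed curve. The two curves cross once in $P^+$ and once in $P^-$, and the crossings cancel because the surface is planar. To create genus we keep the first crossing and remove the second. There are two ways: close up the two chords in \emph{different} blocks (Section~\ref{sec:blooming}), or close them up in one block whose lines come in a \emph{different order} (Section~\ref{sec:lochness}). The first keeps the Cantor set of ends and costs extra solid tori. The second uses only two solid tori and, as Theorem~\ref{thm:A} demands, merges all the ends.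

\section{The blooming Cantor tree as a fiber of $V_g$, $g\ge3$}\label{sec:blooming}

We want the lines of one block $P^+$ to be glued to several blocks $P_i^-$, each invariant under the monodromy. If $P^+$ were invariant too, its lines would form a single orbit and all would be glued to the same $P^-_i$. So we take several copies of $P^+$ and let the monodromy permute them cyclically.

Fix $m\ge2$ and an irrational $\theta$. Take copies $P_i^+$ and $P_i^-$ of $P$, $i\in\mathbb Z/m$, with the orientation of each $P_i^-$ reversed. For all $n\in\mathbb Z$ and $i\in\mathbb Z/m$,
\begin{equation}\label{eq:pattern}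
\text{glue }A_n\subset P^+_{i+n}\text{ to }A_n\subset P_i^-\text{ by the identity.}
\end{equation}
Each line is used exactly once, so the result $S$ is an oriented surface. Define $f\colon S\to S$ by $\hat r\colon P_i^+\to P_{i+1}^+$ and $\hat r\colon P_i^-\to P_i^-$. The lines paired in \eqref{eq:pattern} are sent, both by $r$, to $A_{n+1}\subset P^+_{i+n+1}$ and $A_{n+1}\subset P_i^-$, which are again paired. So $f$ is a well-defined orientation-preserving homeomorphism. For $m=1$ this would be Example~\ref{ex:double}.

\begin{proposition}\label{prop:blooming}
For $m\geq 2$ we have $M_f\cong V_{m+1}$ and $S\cong\Sigma_\infty$, and the action of $f$ on $\mathrm{Ends}(S)$ is topologically conjugate to $r|_C$.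
\end{proposition}

\begin{proof}
\emph{The mapping torus.} $M_f$ is the union of the mapping torus $X^+$ of $f$ on $\bigsqcup_iP_i^+$ and the mapping tori $X_j^-$ of $f$ on $P_j^-$. These are finitely many closed subsets, so $M_f$ is obtained by gluing them along their intersections. By Lemma~\ref{lem:susp}, $X^+=\operatorname{int}X_0\cup\bigcup_jE_j$ for a solid torus $X_0$, where the plane $E_j$ is swept out by the lines $A_n\subset P^+_{j+n}$. By the same lemma for one disk, $X_j^-=\operatorname{int}X_j\cup E_j'$, where $E'_j$ is swept out by all lines of $P_j^-$. By \eqref{eq:pattern}, $E_j$ is identified with $E_j'$, and there are no other identifications. Orient the solid tori compatibly with $M_f$. Since $X^+$ and $X^-_j$ lie on opposite sides of the common plane, the identification reverses the boundary orientations. Lemma~\ref{lem:glue} gives $M_f\cong V_{m+1}$.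

\emph{The exhaustion.} All gluings are by the identity, so there is a continuous folding map $\tau\colon S\to P$ that is the identity on each copy, and $\tau f=\hat r\tau$. The set $K_N=\tau^{-1}(Q_N)$ is a union of $2m$ copies of $Q_N$, hence compact, and the $K_N$ exhaust $S$ by Lemma~\ref{lem:gaps}(c). The complement $S\setminus K_N$ is the disjoint union of the open sets $U_J=\tau^{-1}(W_J)$, $J\in\mathcal G_N$.

Each $U_J$ is connected. It is the union of $2m$ copies of the convex set $W_J$. For each residue class $c$ modulo $m$, the set $\{k\theta:k\equiv c\}$ is an orbit of the irrational rotation by $m\theta$, hence dense. By Lemma~\ref{lem:gaps}(e), $W_J$ contains a line $A_k$ with $k\equiv c$, and this line joins the copy of $W_J$ in $P_{i+c}^+$ to the copy in $P_i^-$. So every positive copy meets every negative copy. The same argument with $P$ in place of $W_J$ shows that $S$ is connected. Each $U_J$ is unbounded: if $\overline{U_J}$ were compact, then $\tau(\overline{U_J})$ would be a compact subset of $P$ containing $W_J$, against Lemma~\ref{lem:gaps}(d).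

\emph{Ends.} The unbounded components of $S\setminus K_N$ are thus the sets $U_J$, and $\mathrm{Ends}(S)=\varprojlim\mathcal G_N\cong C$ by Lemma~\ref{lem:gaps}(f). Let $e(c)=(U_{J_N(c)})_N$ be the end corresponding to $c$. A sequence $x_j$ converges to $e(c)$ if and only if, for every $N$, $\tau(x_j)\in\Delta_{J_N(c)}$ for large $j$; that is, if and only if $\tau(x_j)\to c$ in $D$. In that case $\tau(f(x_j))=\hat r(\tau(x_j))\to r(c)$. Hence $f_*e(c)=e(r(c))$.

\emph{Genus.} Let $J$ be a gap. Choose four disjoint open subintervals of $I_J$ in order and, by density, integers $k_1,\dots,k_4$ with $k_l\theta$ in the $l$-th subinterval, $k_1\equiv k_3\equiv0$ and $k_2\equiv k_4\equiv1\pmod m$. Choose points $z_l\in A_{k_l}$. The chords $[z_1,z_3]$ and $[z_2,z_4]$ lie in $W_J$ and cross once, since their endpoints alternate along $J$ (Figure~\ref{fig:gap}). By \eqref{eq:pattern}, the line $A_k\subset P_0^+$ is glued to $P^-_{-k}$. So the copies of $[z_1,z_3]$ in $P_0^+$ and $P_0^-$ form a simple closed curve $\beta\subset U_J$, and the copies of $[z_2,z_4]$ in $P_0^+$ and $P_{-1}^-$ form a simple closed curve $\alpha\subset U_J$. Since $m\ge2$, the blocks $P_0^-$ and $P_{-1}^-$ are different. The part of $\beta$ outside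 $P_0^+$ lies in the interior of $P_0^-$ and the part of $\alpha$ outside $P^+_0$ lies in the interior of $P_{-1}^-$, so the curves meet only at the crossing in $P_0^+$. Hence $U_J$ has positive genus.

By Section~\ref{sec:background}, every end of $S$ is accumulated by genus and $S$ has infinite genus. Its space of ends is a Cantor set, so $S\cong\Sigma_\infty$ by the classification.
\end{proof}

The fibration just built is dual to some primitive class that we do not control. The next lemma moves it to any other.

\begin{lemma}\label{lem:primitive}
For $g\ge2$ and primitive classes $\omega,\omega'\in H^1(V_g;\mathbb Z)$ there is a homeomorphism $\Psi$ of $V_g$ with $\Psi^*\omega=\omega'$.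
\end{lemma}

\begin{proof}
View the compact handlebody $H_g$ as a ball with $g$ handles $\mathbb D^2\times[-1,1]$, and let $y_1,\dots,y_g$ be the basis of $H_1(H_g;\mathbb Z)=H_1(V_g;\mathbb Z)$ given by the handles. Let $G$ be the group of automorphisms of $H_1$ induced by homeomorphisms of $H_g$; these restrict to $V_g$. We show that $G$ contains the permutations of the $y_i$, the sign changes, and the map $y_g\mapsto y_g+y_1$ fixing the other $y_i$. Conjugating by permutations, $G$ then contains every Nielsen move $\nu$ on the standard basis. Performing the same move on a basis $(Ay_i)$ with $A\in G$ yields the basis $(A\nu y_i)$ with $A\nu\in G$. By the Euclidean algorithm of Section~\ref{sec:background}, each primitive class is then carried by $G$ to the class with values $0,\dots,0,1$, which proves the lemma.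

\emph{Permutations and signs.} By (D1), an isotopy of the boundary sphere of the ball permutes the $2g$ attaching disks in any prescribed way that respects the pairing by handles. Cone its final map over the ball. On the two ends of a handle we get two homeomorphisms of $\mathbb D^2$. Because $H_g$ is orientable, both preserve orientation if the ends are kept in order and both reverse it if they are exchanged. So they are isotopic, and the track of an isotopy extends the map over the handle.

\emph{Handle slide.} Write $H_g$ as $H_{g-1}$ with a handle attached along disks $B^-,B^+$. Choose an annulus in $\partial H_{g-1}\setminus B^-$ whose core runs once over the first handle, in the class $y_1$, and whose middle third contains $B^+$. Rotate the middle third by the angle $2\pi s$, damping the rotation to zero at the boundary of the annulus, and extend over a collar to an isotopy $\psi_s$ of $H_{g-1}$. The map $\psi_1$ fixes $B^\pm$ pointwise, so it extends by the identity over the last handle. It is isotopic to the identity on $H_{g-1}$, so it fixes $y_1,\dots,y_{g-1}$. It takes an arc $\delta$ in $H_{g-1}$ from $B^-$ to $B^+$ to an arc homotopic to $\delta$ followed by the loop traced by its endpoint, so it sends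 $y_g$ to $y_g+y_1$ for the appropriate direction of rotation.
\end{proof}

To distinguish the monodromies we use their action on ends. The angle $\theta$ is visible there as an eigenvalue, and a single system has few eigenvalues.

\begin{lemma}\label{lem:eigen}
Let $T$ be a homeomorphism of a non-empty compact metrizable space $Y$. There are only countably many $\lambda\in\mathbb C$ for which some continuous $h\colon Y\to\mathbb C$ with $|h|=1$ satisfies $h\circ T=\lambda h$.
\end{lemma}

\begin{proof}
Each such $\lambda$ has $|\lambda|=1$. Let $h,h'$ correspond to $\lambda\neq\lambda'$, and put $w=h/h'$ and $\mu=\lambda/\lambda'\ne1$. For $y\in Y$,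
\[
\frac1n\sum_{k=0}^{n-1}w(T^ky)=w(y)\,\frac{1}{n}\,\frac{\mu^n-1}{\mu-1}\longrightarrow0 .
\]
Each average lies within $\sup|w-1|$ of $1$, so $\sup|h-h'|=\sup|w-1|\ge1$. The space $C(Y)$ with the supremum norm is separable, so a family of functions at mutual distance at least $1$ is countable.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2), existence]
Let $g\ge3$, $m=g-1$, and let $\omega'$ be a primitive class. For each irrational $\theta\in(0,1)$, Proposition~\ref{prop:blooming} gives a fibration $p_\theta\colon V_g\to\mathbb S^1$ with fiber $\Sigma_\infty$ and monodromy $f_\theta$, dual to a primitive class $\omega_\theta$. If $\Psi^*\omega_\theta=\omega'$, then $p_\theta\circ\Psi$ is dual to $\omega'$ and has the same fiber and monodromy.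

Write $r_\theta$, $C_\theta$, $\kappa_\theta$ for the objects of Section~\ref{sec:denjoy}. The function $h_\theta=\exp(2\pi\sqrt{-1}\,\kappa_\theta)$ on $C_\theta$ is continuous, has modulus $1$, and satisfies $h_\theta\circ r_\theta=e^{2\pi\sqrt{-1}\,\theta}h_\theta$. If $f_\theta$ and $f_{\theta_0}$ are conjugate in $\mathrm{Map}(\Sigma_\infty)$, then their actions on ends are topologically conjugate, since isotopic homeomorphisms act equally on ends. So $r_\theta|_{C_\theta}$ is conjugate to $T=r_{\theta_0}|_{C_{\theta_0}}$, and transporting $h_\theta$ shows that $e^{2\pi\sqrt{-1}\,\theta}$ is one of the numbers in Lemma~\ref{lem:eigen} for $T$. These numbers are distinct for distinct $\theta\in(0,1)$. Hence each conjugacy class contains $f_\theta$ for only countably many $\theta$, and uncountably many classes occur. Choose one $\theta$ for each.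
\end{proof}

\section{The Loch Ness monster as a fiber of $V_2$}\label{sec:lochness}

Now we glue two blocks whose lines are ordered by independent rotations. Choose $\theta,\theta'$ with $1,\theta,\theta'$ linearly independent over $\mathbb Q$; then the set $\{(k\theta,k\theta'):k\in\mathbb Z\}$ is dense in the torus $(\mathbb R/\mathbb Z)^2$. Let $P,A_n,r$ and $P',A_n',r'$ be the blocks for $\theta$ and $\theta'$, with the orientation of $P'$ reversed. Fix a homeomorphism $\eta_0\colon A_0\to A_0'$ preserving the orientations of the circles, and put $\eta_n=r'^{\,n}\eta_0r^{-n}\colon A_n\to A_n'$. Let $S$ be the connected oriented surface obtained by gluing $P$ to $P'$ along all $\eta_n$. Since $\eta_{n+1}r=r'\eta_n$, the cones $\hat r$ and $\hat r'$ define an orientation-preserving homeomorphism $f$ of $S$.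

\begin{proposition}\label{prop:lochness}
$M_f\cong V_2$, and $S$ is the Loch Ness monster.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:susp} for one disk, the mapping tori of $f$ on $P$ and on $P'$ are $\operatorname{int}X_0\cup E$ and $\operatorname{int}X_1\cup E'$, with $X_0,X_1$ solid tori and $E,E'$ planes. They are closed in $M_f$, meet along $E=E'$, and lie on opposite sides of it in the oriented manifold $M_f$. Lemma~\ref{lem:glue} with $m=1$ gives $M_f\cong V_2$.

Choose arcs $a_n^N\subset A_n$ as in Section~\ref{sec:gaps} and use the arcs $\eta_n(a_n^N)\subset A'_n$ for $P'$; primes denote the resulting objects. With this choice the compact set $K_N=Q_N\cup Q_N'$ meets $P$ in $Q_N$ and $P'$ in $Q_N'$, so $S\setminus K_N$ is the union of the sets $W_J$ and $W'_{J'}$ over gaps $J,J'$ of level $N$. The blocks are closed in $S$, so the closure of $S\setminus K_{N+1}$ is the union of the closures of $P\setminus Q_{N+1}$ in $P$ and of $P'\setminus Q'_{N+1}$ in $P'$; by Lemma~\ref{lem:gaps}(c) it misses $K_N$. Thus the $K_N$ exhaust $S$.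

\emph{One end.} For any gaps $J,J'$ of level $N$ there is $k$ with $(k\theta,k\theta')\in I_J\times I'_{J'}$. Then $A_k\subset W_J$ and $A_k'\subset W'_{J'}$, so $W_J$ meets $W'_{J'}$ in $S$. These sets are convex, so $S\setminus K_N$ is connected. It is unbounded, because its closure contains the closure of $W_J$ in $P$, which is closed in $S$ and not compact by Lemma~\ref{lem:gaps}(d). So $S$ has exactly one end.

\emph{Genus.} Fix gaps $J,J'$ of level $N$. Choose disjoint open subintervals $L_1,L_2,L_3,L_4$ of $I_J$ in this order, and $L'_1,L'_2,L'_3,L'_4$ of $I'_{J'}$ in this order. By density choose $k_1,\dots,k_4$ with $(k_l\theta,k_l\theta')$ in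
\[
L_1\times L'_1,\qquad L_2\times L'_3,\qquad L_3\times L'_2,\qquad L_4\times L'_4
\]
respectively. The lines occur in the order $k_1,k_2,k_3,k_4$ along $J$ and in the order $k_1,k_3,k_2,k_4$ along $J'$. Choose $z_l\in A_{k_l}$ and put $z_l'=\eta_{k_l}(z_l)$. Let $\alpha=[z_1,z_3]\cup[z_1',z_3']$ and $\beta=[z_2,z_4]\cup[z_2',z_4']$, simple closed curves in $W_J\cup W'_{J'}$. The chords $[z_1,z_3]$ and $[z_2,z_4]$ have alternating endpoints and cross once. The chords $[z_1',z_3']$ and $[z_2',z_4']$ join the first two and the last two points along $J'$, so they are disjoint. Hence $\alpha$ and $\beta$ cross exactly once, and $S\setminus K_N$ has positive genus for every $N$. So the end is accumulated by genus and $S$ has infinite genus.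
\end{proof}

Proposition~\ref{prop:lochness} is the ``if'' part of Theorem~\ref{thm:B}(1), and the proof of Theorem~\ref{thm:B} is complete.

\begin{thebibliography}{9}

\bibitem{HLV}
Jes\'us Hern\'andez Hern\'andez, Christopher J. Leininger and Ferr\'an Valdez,
\emph{Fibrations on Handlebodies},
arXiv:2508.02897 (2025).

\end{thebibliography}
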